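\title{Frobenius powers and the Hilbert series of quasi-invariant polynomials:\\ a counterexample to a conjecture of Ren and Xu}

\begin{abstract}
A conjecture of Ren and Xu proposes a numerical condition on $n$, $p$, $m$ that should hold whenever the Hilbert series of the $m$-quasi-invariant polynomials of $S_n$ over $\mathbf{F}_p$ differs from the one over $\mathbf{Q}$. We show by a self-contained argument that the conjecture fails for $n=4$, $p=7$, $m=4$. The method compares a Frobenius power in characteristic $p$ with a lower bound for the degree of partially antisymmetric quasi-invariants in characteristic $0$. Using the Felder--Veselov character formula, we extend the construction to all Young subgroups of order prime to $p$ and determine the exact range that it covers. For $n\ge 4$ we deduce that the conjecture holds for all $m$ if and only if $2p\le n$, and in that case its inequalities are solvable for every $m\ge 1$.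
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\Bbbk$ be a field, and let the symmetric group $S_n$ act on $\Bbbk[x]=\Bbbk[x_1,\dots,x_n]$ by $wx_i=x_{w(i)}$. Write $s_{ij}$ for the transposition of $i$ and $j$. For an integer $m\ge 0$, a polynomial $K\in\Bbbk[x]$ is \emph{$m$-quasi-invariant} if
\[
(x_i-x_j)^{2m+1}\ \text{ divides }\ (1-s_{ij})K\qquad\text{for all } i\ne j .
\]
These polynomials form a graded subspace $Q_m(n,\Bbbk)\subset\Bbbk[x]$, with Hilbert series
\[
H_m(n,\Bbbk)=\sum_{d\ge 0}\dim_\Bbbk Q_m(n,\Bbbk)_d\,t^d .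
\]

The definition measures how close $K$ is to being symmetric near the hyperplanes $x_i=x_j$. The difference $(1-s_{ij})K$ always vanishes on $x_i=x_j$, so $Q_0(n,\Bbbk)=\Bbbk[x]$. If $K$ lies in $Q_m(n,\Bbbk)$ for all $m$, then every $(1-s_{ij})K$ is zero, so the chain $Q_0\supset Q_1\supset Q_2\supset\cdots$ decreases to the ring of symmetric polynomials.

In each degree $Q_m(n,\Bbbk)$ is cut out by linear equations with integer coefficients. The rank of such a system can only drop modulo a prime $p$, so $H_m(n,\mathbf{F}_p)\ge H_m(n,\mathbf{Q})$ coefficientwise (Lemma~\ref{lem:lift}), and one asks when the two series differ. They agree for $m=0$. They also agree for $n=2$: every $K\in\Bbbk[x_1,x_2]$ is uniquely $a+bx_1$ with $a,b$ symmetric, and $(1-s_{12})K=b\,(x_1-x_2)$, so $K\in Q_m(2,\Bbbk)$ exactly when $(x_1-x_2)^{2m}$ divides $b$. Hence $H_m(2,\Bbbk)=(1+t^{2m+1})/((1-t)(1-t^2))$ for every field. For $n\ge3$ the Frobenius map produces differences: if $q$ is a power of $p$, then $(1-s_{ij})K^q=((1-s_{ij})K)^q$ over $\mathbf{F}_p$,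 so a $q$-th power is quasi-invariant of high order, and its degree may be too low for it to come from characteristic $0$. The following conjecture of Ren and Xu, which we take from \cite{WY}, proposes a necessary condition in terms of the powers of $p$.

\medskip
\noindent\textbf{Conjecture (Ren--Xu).} \emph{Let $p$ be a prime, $m\ge0$ and $n\ge3$. If $H_m(n,\mathbf{F}_p)\neq H_m(n,\mathbf{Q})$, then there are integers $a\ge0$ and $k\ge0$ such that}
\begin{equation}\label{eq:conj}
\frac{mn(n-2)+\binom n2}{n(n-2)k+\binom n2-1}\ \le\ p^a\ \le\ \frac{mn}{nk+1}.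
\end{equation}
\medskip

The inequalities become transparent in terms of $q=p^a$ and $r=m-kq$. Put $N=\binom n2$. The right inequality says $q(nk+1)\le mn$, that is, $q\le nr$. The left one says $n(n-2)r\le (N-1)q-N=(N-1)(q-1)-1$, which for integers means $n(n-2)r<(N-1)(q-1)$; since $N-1=(n-2)(n+1)/2$, this is $2nr<(n+1)(q-1)$. So \eqref{eq:conj} is equivalent to
\begin{equation}\label{eq:RX}
q-1<nr\qquad\text{and}\qquad 2nr<(n+1)(q-1).\tag{RX}
\end{equation}
We call the powers of $p$ \emph{levels}, and say that \eqref{eq:RX} holds at level $q$ if it holds for some $k\ge 0$. It never holds at level $1$, where it would require $0<nr$ and $2nr<0$. It forces $0<r<q$, so at level $q$ the only candidate for $r$ is the residue of $m$ modulo $q$. The condition then reads $\frac1n<\frac{r}{q-1}<\frac{n+1}{2n}$.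

Our first result gives a second interval, which for $n\ge4$ reaches further to the right.

\begin{theorem}\label{thm:A}
Let $n\ge3$, let $p\ge n$ be an odd prime, let $q=p^a$ with $a\ge1$, and suppose that
\[
\frac{n-1}{2n}(q-1)<m<\frac{n-1}{n}(q-1).
\]
Then $H_m(n,\mathbf{F}_p)\ne H_m(n,\mathbf{Q})$.
\end{theorem}

\begin{corollary}\label{cor:counter}
The conjecture is false. For $n=4$, $p=7$, $m=4$ the two Hilbert series differ, and \eqref{eq:conj} has no solution.
\end{corollary}

These two statements are proved in Sections~\ref{sec:modp}--\ref{sec:counter} without outside results. Theorem~\ref{thm:A} is one member of a family: Proposition~\ref{prop:lambda} attaches to a partition $\lambda$ of $n$ an open interval $I_\lambda$ such that the series differ whenever $r/(q-1)\in I_\lambda$. That proposition, and hence the next two theorems, rely on a theorem of Felder and Veselov \cite{FV}, quoted in Section~\ref{sec:young}.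

\begin{theorem}\label{thm:B}
Let $n\ge3$, let $p$ be an odd prime and let $M=\min(p,n)$. If for some $a\ge1$ and $k\ge0$, with $q=p^a$,
\begin{equation}\label{eq:E}
\frac{q-1}{n}<m-kq<\Bigl(1-\frac1M\Bigr)(q-1),\tag{E}
\end{equation}
then $H_m(n,\mathbf{F}_p)\ne H_m(n,\mathbf{Q})$. Moreover, $\bigl(\frac1n,1-\frac1M\bigr)$ is exactly the union of the intervals $I_\lambda$ supplied by Proposition~\ref{prop:lambda}, so its endpoints are optimal for this construction.
\end{theorem}

This explains both why the conjecture is a natural guess and why it fails. The interval of the partition $(n-1,1)$ is exactly $\bigl(\frac1n,\frac{n+1}{2n}\bigr)$, so for odd $p$ condition \eqref{eq:RX} describes the range of the construction for the reflection representation. For $n=3$ the partition $(2,1)$ is the only one that the construction admits, and for odd $p$ the ranges \eqref{eq:E} and \eqref{eq:RX} coincide, since $1-\frac13=\frac{3+1}{2\cdot3}$. For $n\ge4$ other representations contribute, and $1-\frac1M\ge\frac23>\frac{n+1}{2n}$. A counterexample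 must still avoid \eqref{eq:RX} at \emph{every} level, and whether this is possible depends on the pair $(n,p)$.

\begin{theorem}\label{thm:C}
Let $n\ge4$ and let $p$ be a prime. The conjecture holds for all $m$ for the pair $(n,p)$ if and only if $2p\le n$. If $2p\le n$, then \eqref{eq:RX} is solvable for every $m\ge1$. If $n\le 2p-1$, there is a counterexample $m$, and there are infinitely many if $n\le 2p-2$.
\end{theorem}

We do not prove a converse to Theorem~\ref{thm:B}, that is, we do not determine exactly when the Hilbert series differ, and we make no assertion about the conjecture for $n=3$.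

Throughout, $N=\binom n2$ and $\Delta=\prod_{i<j}(x_i-x_j)$, a polynomial of degree $N$ with $w\Delta=\operatorname{sgn}(w)\Delta$. For a subgroup $G\subset S_n$, a polynomial $f$ is \emph{$G$-antisymmetric} if $wf=\operatorname{sgn}(w)f$ for all $w\in G$.

\section{The smallest case: $n=3$, $p=3$, $m=1$}\label{sec:small}

Consider $f=(x_2-x_3)^3$, and put $\alpha=x_2-x_3$, $\beta=x_1-x_3$, so that $\alpha-\beta=x_2-x_1$. Then $(1-s_{23})f=2f$ is divisible by $(x_2-x_3)^3$, and
\[
(1-s_{12})f=\alpha^3-\beta^3=(\alpha-\beta)^3+3\alpha\beta(\alpha-\beta).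
\]
Over $\mathbf{F}_3$ the last term vanishes. In the same way $(1-s_{13})f=(x_2-x_3)^3-(x_2-x_1)^3=(x_1-x_3)^3$ over $\mathbf{F}_3$. So $f\in Q_1(3,\mathbf{F}_3)$, and $s_{23}f=-f$.

Over $\mathbf{Q}$ there is no such element of degree $3$. If $g\in Q_1(3,\mathbf{Q})_3$ and $s_{23}g=-g$, then $(x_2-x_3)^3$ divides $2g$, so $g$ is a scalar multiple of $f$; and the term $3\alpha\beta(\alpha-\beta)$ vanishes only to first order along $x_1=x_2$, so $g=0$.

It follows that the dimensions in degree $3$ differ. If they were equal, every element of $Q_1(3,\mathbf{F}_3)_3$ would be the reduction of a quasi-invariant $\tilde f$ over $\mathbf{Q}$ whose coefficients have denominators prime to $3$ (see Lemma~\ref{lem:lift}). Then $\frac12(1-s_{23})\tilde f$ would be antisymmetric under $s_{23}$ and would still reduce to $f$, which is impossible. This triple agrees with the conjecture: \eqref{eq:RX} holds with $q=3$, $r=1$.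

The general proof has the same three steps: a Frobenius power gives a $G$-antisymmetric quasi-invariant over $\mathbf{F}_p$; a degree bound excludes one over $\mathbf{Q}$; averaging over $G$ converts this into an inequality of dimensions. Antisymmetry is what makes the comparison possible without computing either dimension. Only the degree bound is harder in general: here divisibility by $(x_2-x_3)^3$ left a single candidate, while in general it leaves a large space.

\section{Reduction modulo $p$ and Frobenius powers}\label{sec:modp}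

\begin{lemma}\label{lem:basic}
The space $Q_m(n,\Bbbk)$ is an $S_n$-stable subring of $\Bbbk[x]$. If $\operatorname{char}\Bbbk\ne2$, every $S_n$-antisymmetric element of $Q_m(n,\Bbbk)$ is divisible by $\Delta^{2m+1}$.
\end{lemma}

\begin{proof}
Stability follows from $(1-s_{w(i)w(j)})wK=w(1-s_{ij})K$, and closure under products from $(1-s)(KL)=((1-s)K)L+(sK)(1-s)L$. If $f$ is $S_n$-antisymmetric, then $(1-s_{ij})f=2f$, so each $(x_i-x_j)^{2m+1}$ divides $f$. These factors are pairwise coprime in the unique factorization domain $\Bbbk[x]$, so their product divides $f$.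
\end{proof}

Let $\mathbf{Z}_{(p)}$ be the ring of rational numbers with denominator prime to $p$. It is a principal ideal domain with $\mathbf{Z}_{(p)}/p\mathbf{Z}_{(p)}=\mathbf{F}_p$.

\begin{lemma}[Lifting]\label{lem:lift}
Let $p$ be a prime and $d\ge0$.
\begin{enumerate}
\item[(a)] The reduction modulo $p$ of an element of $Q_m(n,\mathbf{Q})\cap\mathbf{Z}_{(p)}[x]$ lies in $Q_m(n,\mathbf{F}_p)$, and $\dim Q_m(n,\mathbf{F}_p)_d\ge\dim Q_m(n,\mathbf{Q})_d$.
\item[(b)] Let $G\subset S_n$ be a subgroup with $p\nmid|G|$. If $Q_m(n,\mathbf{F}_p)_d$ contains a nonzero $G$-antisymmetric element and $Q_m(n,\mathbf{Q})_d$ does not, then $\dim Q_m(n,\mathbf{F}_p)_d>\dim Q_m(n,\mathbf{Q})_d$.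
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $K\in Q_m(n,\mathbf{Q})\cap\mathbf{Z}_{(p)}[x]$ and write $(1-s_{ij})K=(x_i-x_j)^{2m+1}H$. The divisor is monic in $x_i$, so division with remainder can be carried out over $\mathbf{Z}_{(p)}$, and by uniqueness of the quotient $H$ has coefficients in $\mathbf{Z}_{(p)}$. Reducing the identity modulo $p$ gives the first claim.

Let $L=Q_m(n,\mathbf{Q})_d\cap\mathbf{Z}_{(p)}[x]$. As a submodule of a free module of finite rank, $L$ is free, and its rank is $\dim Q_m(n,\mathbf{Q})_d$ because every element of $Q_m(n,\mathbf{Q})_d$ has a nonzero integer multiple in $L$. If $K\in L$ reduces to $0$, then $K/p$ has coefficients in $\mathbf{Z}_{(p)}$ and is quasi-invariant, so $K\in pL$. Thus $L/pL$ injects into $Q_m(n,\mathbf{F}_p)_d$, which gives the inequality.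

(b) Suppose that the dimensions are equal. Then $L\to Q_m(n,\mathbf{F}_p)_d$ is onto. Let $F\neq0$ be $G$-antisymmetric and lift it to $\tilde F\in L$. The module $L$ is $S_n$-stable and $1/|G|\in\mathbf{Z}_{(p)}$, so $\frac1{|G|}\sum_{w\in G}\operatorname{sgn}(w)\,w\tilde F$ lies in $L$. It is $G$-antisymmetric and reduces to $\frac1{|G|}\sum_{w\in G}\operatorname{sgn}(w)^2F=F\ne0$, a contradiction.
\end{proof}

The hypothesis $p\nmid|G|$ cannot be dropped: for $p=n=2$, $G=S_2$, $d=0$, the constant $1$ is antisymmetric over $\mathbf{F}_2$ and not over $\mathbf{Q}$, but the Hilbert series agree.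

A $q$-th power of an element of $Q_k$ is quasi-invariant of order $kq+\frac{q-1}2$, since $(2k+1)q=2\bigl(kq+\frac{q-1}{2}\bigr)+1$. To reach larger $m$ we multiply by powers of $\Delta^2$, which is symmetric and raises the order by one at the cost of $2N$ in degree.

\begin{lemma}[Frobenius construction]\label{lem:frob}
Let $p$ be an odd prime, $q=p^a$, $k,m\ge0$, $r=m-kq$, and let $P\in Q_k(n,\mathbf{F}_p)$ be nonzero, homogeneous and $G$-antisymmetric. Put
\[
e=\max\Bigl(0,\ r-\frac{q-1}2\Bigr),\qquad F=P^q\Delta^{2e}.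
\]
Then $F$ is a nonzero $G$-antisymmetric element of $Q_m(n,\mathbf{F}_p)$, homogeneous of degree $q\deg P+2Ne$.
\end{lemma}

\begin{proof}
Since $q$ is odd, $e$ is an integer. Since $\Delta^{2e}$ is symmetric and $u\mapsto u^q$ is additive in characteristic $p$,
\[
(1-s_{ij})F=\bigl(P^q-(s_{ij}P)^q\bigr)\Delta^{2e}=\bigl((1-s_{ij})P\bigr)^q\Delta^{2e}.
\]
This is divisible by $(x_i-x_j)^{(2k+1)q+2e}$, and $(2k+1)q+2e\ge(2k+1)q+2r-(q-1)=2m+1$. For $w\in G$ we have $wF=\operatorname{sgn}(w)^qF=\operatorname{sgn}(w)F$, again because $q$ is odd.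
\end{proof}

\section{A degree bound in characteristic $0$}\label{sec:bound}

Let $G=\operatorname{Sym}\{2,\dots,n\}$ be the stabilizer of $1$ in $S_n$.

\begin{proposition}\label{prop:bound}
Let $n\ge3$ and let $f\in Q_m(n,\mathbf{Q})$ be nonzero, homogeneous and $G$-antisymmetric. Then
\[
\deg f\ \ge\ D_m:=mn(n-2)+\binom{n-1}2=N(2m+1)-mn-(n-1).
\]
\end{proposition}

Divisibility by $(x_i-x_j)^{2m+1}$ for $i,j\ge2$ gives only $\deg f\ge(2m+1)\binom{n-1}2$, which falls short of $D_m$ by $m(n-2)$; the conditions for the transpositions $s_{1l}$ must also be used. For fully antisymmetric elements Lemma~\ref{lem:basic} gives the bound $N(2m+1)$ at once. So we multiply $f$ by a $G$-invariant quasi-invariant of controlled degree and antisymmetrize the product over $S_n$. The difficulty is that the result may be zero, and we need enough multipliers to exclude that all the results vanish.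

We look for multipliers $\phi(x_1)$, where $\phi(t)$ is a polynomial in $t$ whose coefficients are symmetric in $x$. Quasi-invariance asks that $\phi(x_1)-\phi(x_l)=\int_{x_l}^{x_1}\phi'(t)\,dt$ vanish to order $2m+1$ along $x_1=x_l$, and this holds if $\phi'$ vanishes to order $m$ at both ends of the path. So put $\omega(t)=\prod_{l=1}^n(t-x_l)^m$ and
\[
\phi_0(t)=1,\qquad \phi_j(t)=\int_0^t \tau^{j-1}\omega(\tau)\,d\tau\quad(1\le j\le n-1).
\]
The coefficients of $\phi_j$ lie in $\mathbf{Q}[x]^{S_n}$, so $w\,\phi_j(x_i)=\phi_j(x_{w(i)})$. The polynomial $\phi_j(x_i)$ is homogeneous, of degree $mn+j$ for $j\ge1$ and of degree $0$ for $j=0$.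

\begin{lemma}\label{lem:test}
Each $\phi_j(x_1)$ is a $G$-invariant element of $Q_m(n,\mathbf{Q})$, and the $n\times n$ matrix $\Phi=\bigl(\phi_j(x_i)\bigr)_{0\le j\le n-1,\ 1\le i\le n}$ is invertible over $\mathbf{Q}(x_1,\dots,x_n)$.
\end{lemma}

\begin{proof}
Invariance under $G$ settles the transpositions $s_{il}$ with $i,l\ge2$. For $s_{1l}$ and $j\ge1$, substitute $\tau=x_l+u(x_1-x_l)$. Then $\tau-x_l=u(x_1-x_l)$, $\tau-x_1=(u-1)(x_1-x_l)$ and $d\tau=(x_1-x_l)\,du$, so
\[
(1-s_{1l})\phi_j(x_1)=\int_{x_l}^{x_1}\tau^{j-1}\omega(\tau)\,d\tau=(x_1-x_l)^{2m+1}\int_0^1u^m(u-1)^m\,\tau^{j-1}\prod_{h\ne1,l}(\tau-x_h)^m\,du ,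
\]
and the last integral is a polynomial in $x$.

To see that the polynomial $\det\Phi$ is nonzero, evaluate it at real numbers $x_1<\dots<x_n$. For $i=n-1,\dots,1$, subtract column $i$ from column $i+1$. The row $j=0$ becomes $(1,0,\dots,0)$, and expanding along it gives
\[
\det\Phi=\det\Bigl(\int_{x_i}^{x_{i+1}}\tau^{j-1}\omega(\tau)\,d\tau\Bigr)_{1\le j,i\le n-1}.
\]
Use a separate variable $\tau_i$ in column $i$. By multilinearity in the columns and the Vandermonde formula $\det(\tau_i^{j-1})=\prod_{i<i'}(\tau_{i'}-\tau_i)$,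
\[
\det\Phi=\int_{x_1}^{x_2}\!\!\cdots\!\int_{x_{n-1}}^{x_n}\ \prod_{i<i'}(\tau_{i'}-\tau_i)\ \prod_{i=1}^{n-1}\omega(\tau_i)\ d\tau_{n-1}\cdots d\tau_1 .
\]
In the interior of the box, $\tau_1<\dots<\tau_{n-1}$, so the first product is positive, and $\omega$ has no zero on $(x_i,x_{i+1})$. The integrand is continuous and has constant nonzero sign there, so the integral is nonzero.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:bound}]
Put $f_1=f$ and $f_i=-s_{1i}f$ for $i\ge2$, and let
\[
A_j=\sum_{i=1}^n\phi_j(x_i)\,f_i\qquad(0\le j\le n-1).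
\]
The product $h_j=\phi_j(x_1)f$ is $G$-antisymmetric and lies in $Q_m(n,\mathbf{Q})$ by Lemmas~\ref{lem:basic} and~\ref{lem:test}. The left cosets of $G$ are $G$ and $s_{1i}G$ for $i\ge2$, and $\operatorname{sgn}(u)\,uh_j=h_j$ for $u\in G$, so
\[
\sum_{w\in S_n}\operatorname{sgn}(w)\,wh_j=|G|\Bigl(h_j-\sum_{i\ge2}s_{1i}h_j\Bigr)=|G|\,A_j .
\]
Thus $A_j$ is an $S_n$-antisymmetric element of $Q_m(n,\mathbf{Q})$, hence divisible by $\Delta^{2m+1}$. The vector $(A_j)$ is $\Phi$ applied to the nonzero vector $(f_i)$, so some $A_j$ is nonzero. It is homogeneous of degree at most $\deg f+mn+n-1$, and therefore $\deg f+mn+n-1\ge N(2m+1)$. Finally, $2N-n=n(n-2)$ and $N-(n-1)=\binom{n-1}2$ give the two forms of $D_m$.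
\end{proof}

\begin{example}
Let $m=0$ and $f=P:=\prod_{2\le i<j\le n}(x_i-x_j)$, of degree $D_0$. Then $\phi_j(x_i)=x_i^j/j$ for $j\geq 1$. For $j<n-1$ the polynomial $A_j$ is antisymmetric of degree less than $N$, so it vanishes. The last one, $A_{n-1}$, is a scalar multiple of $\Delta$, and the coefficient of $x_1^{n-1}$ shows that $A_{n-1}=\Delta/(n-1)$. So the multiplier of highest degree is really needed.
\end{example}

Characteristic $0$ enters through the integrals, which introduce denominators, and through the sign argument for $\det\Phi$. Over $\mathbf{F}_p$ the bound is false, and this is what the next section exploits.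

\section{Proof of Theorem~\ref{thm:A} and the counterexample}\label{sec:counter}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $G=\operatorname{Sym}\{2,\dots,n\}$ and $P=\prod_{2\le i<j\le n}(x_i-x_j)\in\mathbf{F}_p[x]=Q_0(n,\mathbf{F}_p)$. Lemma~\ref{lem:frob} with $k=0$, $r=m$ gives a nonzero $G$-antisymmetric $F=P^q\Delta^{2e}\in Q_m(n,\mathbf{F}_p)$ of degree $q\binom{n-1}2+2Ne$. We claim that $\deg F<D_m$.

If $e=0$, then
\[
D_m-\deg F=mn(n-2)-\binom{n-1}2(q-1)=\frac{n-2}2\bigl(2nm-(n-1)(q-1)\bigr),
\]
which is positive by the lower bound on $m$. If $e>0$, then $2e=2m+1-q$, so $\deg F=N(2m+1)-q(n-1)$ and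
\[
D_m-\deg F=(n-1)(q-1)-nm,
\]
which is positive by the upper bound on $m$. By Proposition~\ref{prop:bound}, $Q_m(n,\mathbf{Q})_{\deg F}$ has no nonzero $G$-antisymmetric element. Since $p\ge n$, the prime $p$ does not divide $|G|=(n-1)!$, and Lemma~\ref{lem:lift}(b) applies.
\end{proof}

The two bounds have a simple meaning. For $m\le\frac{q-1}2$ the polynomial $F=P^q$ does not depend on $m$ while $D_m$ grows by $n(n-2)$ at each step, so $F$ falls below the bound once $m$ is large enough. After that $\deg F$ grows by $2N=n(n-1)$ at each step, so the margin shrinks by $n$ at each step until it is used up.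

\begin{proof}[Proof of Corollary~\ref{cor:counter}]
Theorem~\ref{thm:A} applies with $q=7$, since $\frac38\cdot6<4<\frac34\cdot6$. Explicitly, $e=1$ and
\[
F=\bigl((x_2-x_3)(x_2-x_4)(x_3-x_4)\bigr)^7\Delta^2
\]
has degree $21+12=33<35=D_4$. The inequalities \eqref{eq:conj} read
\[
\frac{38}{8k+5}\le7^a\le\frac{16}{4k+1}.
\]
For $a=0$ the left one needs $8k+5\ge38$, so $k\ge5$, and the right one needs $k\le3$. For $a=1$ the right one needs $4k+1\le\frac{16}7$, so $k=0$, and then $\frac{38}5>7$. For $a\ge2$ we have $7^a\ge49>16$.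
\end{proof}

\section{Young subgroups and the intervals $I_\lambda$}\label{sec:young}

Theorem~\ref{thm:A} needs $p\ge n$ and uses only $k=0$. To treat smaller primes we replace $\operatorname{Sym}\{2,\dots,n\}$ by smaller subgroups; to allow $k>0$ we need starting polynomials $P\in Q_k$ of the lowest possible degree. Both the degree bound and the existence of $P$ follow from the graded character of $Q_m(n,\mathbf{Q})$.

\subsection*{Partitions and representations}
For a partition $\lambda=(\lambda_1\ge\lambda_2\ge\cdots)$ of $n$, the Young diagram has $\lambda_i$ boxes in row $i$; the conjugate partition $\lambda'$ lists the column lengths. The hook length $h(\square)$ of a box counts the box itself, the boxes to its right in its row and the boxes below it in its column. Let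
\[
b_\lambda=\sum_j\binom{\lambda'_j}2,\qquad c_\lambda=N-b_{\lambda'}+b_\lambda .
\]
The number $b_\lambda$, often written $n(\lambda)$, counts pairs of boxes in a common column, and $b_{\lambda'}$ counts pairs in a common row; $c_\lambda$ is $N$ minus the sum of the contents (column index minus row index) of the boxes. No pair of boxes is counted by both, so
\begin{equation}\label{eq:bc}
b_\lambda+b_{\lambda'}\le N,\qquad c_\lambda+c_{\lambda'}=2N .
\end{equation}
If $\lambda\ne(n)$, then $b_\lambda>0$ and hence $c_\lambda>0$; if $\lambda\neq(1^n)$, then $b_{\lambda'}>0$ and $2N-c_\lambda=c_{\lambda'}>0$.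

The dominance order is defined by $\nu\trianglelefteq\lambda$ if $\nu_1+\dots+\nu_j\le\lambda_1+\dots+\lambda_j$ for all $j$; conjugation reverses it. A box in row $i$ has $i-1$ boxes above it, so $b_\lambda=\sum_i(i-1)\lambda_i=\sum_{j\ge1}(n-\lambda_1-\dots-\lambda_j)$. Consequently
\begin{equation}\label{eq:mono}
\nu\trianglelefteq\lambda\quad\Longrightarrow\quad b_\nu\ge b_\lambda,\quad b_{\nu'}\le b_{\lambda'},\quad c_\nu\ge c_\lambda .
\end{equation}

The irreducible representations of $S_n$ over $\mathbf{Q}$ are the Specht modules $V_\lambda$, with $V_{(n)}$ trivial, $V_{(1^n)}$ the sign representation and $V_{\lambda'}\cong V_\lambda\otimes\operatorname{sgn}$. For a partition $\mu$, let $S_\mu=S_{\mu_1}\times S_{\mu_2}\times\cdots\subset S_n$ be the Young subgroup. By Young's rule the space of $S_\mu$-invariants in $V_\nu$ has dimension $K_{\nu\mu}$, the number of semistandard tableaux of shape $\nu$ and content $\mu$; moreover $K_{\nu\mu}\ne0$ if and only if $\nu\trianglerighteq\mu$, and $K_{\mu\mu}=1$. Tensoring with the sign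 representation, the space of $S_\mu$-antisymmetric vectors in $V_\nu$ has dimension $K_{\nu'\mu}$.

\begin{theorem}[Felder--Veselov \cite{FV}; see also \cite{BEG}]\label{thm:FV}
In characteristic $0$, the graded multiplicity of $V_\lambda$ in $Q_m(n)$ is
\[
\frac{t^{\,mc_\lambda+b_\lambda}}{\prod_{\square\in\lambda}\bigl(1-t^{h(\square)}\bigr)} .
\]
\end{theorem}

In particular, the lowest degree in which $V_\lambda$ occurs in $Q_m(n,\mathbf{Q})$ is
\[
d_\lambda(m)=mc_\lambda+b_\lambda .
\]
For $\lambda=(1^n)$ this is $N(2m+1)=\deg\Delta^{2m+1}$. For $\lambda=(n-1,1)$ we have $b_\lambda=1$ and $c_\lambda=N-\binom{n-1}2+1=n$, so $d_\lambda(m)=mn+1$, the degree of $\phi_1(x_1)$. For the conjugate partition $(2,1^{n-2})$ we get $b=\binom{n-1}2$, $c=2N-n=n(n-2)$, and the lowest degree is $D_m$. So the next lemma contains Proposition~\ref{prop:bound} and shows that it is sharp.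

\begin{lemma}\label{lem:young}
Let $\lambda$ be a partition of $n$. Every nonzero homogeneous $S_{\lambda'}$-antisymmetric $f\in Q_m(n,\mathbf{Q})$ has $\deg f\ge d_\lambda(m)$, and such an $f$ exists in degree exactly $d_\lambda(m)$.
\end{lemma}

\begin{proof}
Let $d=\deg f$ and write $Q_m(n,\mathbf{Q})_d$ as a direct sum of irreducible representations. The projections onto the summands commute with $S_n$, so each component of $f$ is $S_{\lambda'}$-antisymmetric, and one of them, in a summand $V_\nu$, is nonzero. Then $K_{\nu'\lambda'}\ne0$, so $\nu'\trianglerighteq\lambda'$ and $\nu\trianglelefteq\lambda$. By Theorem~\ref{thm:FV} and \eqref{eq:mono}, $d\ge d_\nu(m)\ge d_\lambda(m)$. For existence, $V_\lambda$ occurs in degree $d_\lambda(m)$ and contains a nonzero $S_{\lambda'}$-antisymmetric vector because $K_{\lambda'\lambda'}=1$.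
\end{proof}

For $\lambda\ne(n),(1^n)$ define the open interval
\[
I_\lambda=\Bigl(\frac{b_\lambda}{c_\lambda},\ \frac{N-b_\lambda}{2N-c_\lambda}\Bigr).
\]

\begin{proposition}\label{prop:lambda}
Let $p$ be an odd prime and let $\lambda\ne(n),(1^n)$ be a partition of $n$ with at most $p-1$ rows. Let $q=p^a$ with $a\ge1$, $k\ge0$ and $r=m-kq$. If $r/(q-1)\in I_\lambda$, then $H_m(n,\mathbf{F}_p)\ne H_m(n,\mathbf{Q})$.
\end{proposition}

\begin{proof}
Let $G=S_{\lambda'}$. By Lemma~\ref{lem:young} there is a nonzero $G$-antisymmetric $f\in Q_k(n,\mathbf{Q})$ of degree $d_\lambda(k)$. Scale it to have integer coefficients with greatest common divisor $1$. Its reduction $P$ modulo $p$ is nonzero, $G$-antisymmetric, and lies in $Q_k(n,\mathbf{F}_p)$ by Lemma~\ref{lem:lift}(a). Let $F=P^q\Delta^{2e}\in Q_m(n,\mathbf{F}_p)$ be as in Lemma~\ref{lem:frob}. Since $d_\lambda(m)-q\,d_\lambda(k)=c_\lambda r-b_\lambda(q-1)$,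
\[
d_\lambda(m)-\deg F=c_\lambda r-b_\lambda(q-1)-2Ne .
\]
If $e=0$, this is positive because $r/(q-1)>b_\lambda/c_\lambda$. If $e>0$, then $2e=2r-(q-1)$, and the difference equals $(N-b_\lambda)(q-1)-(2N-c_\lambda)r$, which is positive by the upper bound. By Lemma~\ref{lem:young} no nonzero $G$-antisymmetric element of $Q_m(n,\mathbf{Q})$ has degree $\deg F$. The parts of $\lambda'$ are column lengths of $\lambda$, hence at most $p-1$, so $p\nmid|G|=\prod_j\lambda'_j!$. Lemma~\ref{lem:lift}(b) finishes the proof.
\end{proof}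

\begin{example}\label{ex:four}
For $n=4$ we have $N=6$, and the pairs $(b_\lambda,c_\lambda)$ for $\lambda=(3,1),(2,2),(2,1,1)$ are $(1,4)$, $(2,6)$, $(3,8)$. Hence
\[
I_{(3,1)}=\bigl(\tfrac14,\tfrac58\bigr),\qquad I_{(2,2)}=\bigl(\tfrac13,\tfrac23\bigr),\qquad I_{(2,1,1)}=\bigl(\tfrac38,\tfrac34\bigr).
\]
The first is the range of \eqref{eq:RX} and the last is the range of Theorem~\ref{thm:A}. For $p=3$ only the first two are allowed, with union $(\frac14,\frac23)$; for $p\ge5$ the union is $(\frac14,\frac34)$. The counterexample of Corollary~\ref{cor:counter} has $r/(q-1)=\frac23$, which lies in the last interval only.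
\end{example}

\section{The union of the intervals: proof of Theorem~\ref{thm:B}}\label{sec:union}

We first bound the endpoints of all the $I_\lambda$, and then exhibit two partitions that attain the bounds and whose intervals overlap.

\begin{lemma}\label{lem:ends}
Let $\lambda\ne(n),(1^n)$ have $\ell$ rows. The right endpoint of $I_\lambda$ is at most $\frac\ell{\ell+1}$. The left endpoint lies between $\frac1{\lambda_1+1}$ and $\frac12$.
\end{lemma}

\begin{proof}
The right endpoint is $\frac{A}{A+B}$ with $A=N-b_\lambda$ and $B=b_{\lambda'}>0$, so the first claim is $A\le\ell B$. From $2B=\sum_i\lambda_i^2-n$ and $2A=n^2-n-\bigl(\sum_j\lambda_j'^2-n\bigr)=n^2-\sum_j\lambda_j'^2$ we get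
\[
2\ell B-2A=\Bigl(\ell\sum_i\lambda_i^2-n^2\Bigr)-\Bigl(\ell n-\sum_j\lambda_j'^2\Bigr).
\]
Since $n=\sum_{i\le\ell}\lambda_i$, the first bracket is $\sum_{i<i'\le\ell}(\lambda_i-\lambda_{i'})^2$. The second is $\sum_j\lambda'_j(\ell-\lambda'_j)$, the number of triples $(i,i',j)$ with $i,i'\le\ell$ such that column $j$ meets row $i$ and misses row $i'$. Such triples have $i<i'$, and for a given pair of rows there are $\lambda_i-\lambda_{i'}$ columns $j$. Therefore
\[
2\ell B-2A=\sum_{i<i'\le\ell}\bigl[(\lambda_i-\lambda_{i'})^2-(\lambda_i-\lambda_{i'})\bigr]\ge0,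
\]
because $y^2\ge y$ for integers $y$.

By \eqref{eq:bc} the right endpoint of $I_{\lambda'}$ is $(N-b_{\lambda'})/c_\lambda=1-b_\lambda/c_\lambda$. As $\lambda'$ has $\lambda_1$ rows, the first claim gives $b_\lambda/c_\lambda\ge1-\frac{\lambda_1}{\lambda_1+1}$. Finally, $b_\lambda/c_\lambda\le\frac12$ is equivalent to $b_\lambda+b_{\lambda'}\le N$.
\end{proof}

The proof shows that the bound $\frac{\ell}{\ell+1}$ is attained when the row lengths differ by at most one. This dictates the choice of the second partition below.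

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Call $\lambda$ admissible if $\lambda\ne(n),(1^n)$ and $\lambda$ has at most $p-1$ rows. By Proposition~\ref{prop:lambda} it suffices to show that the union of the $I_\lambda$ over admissible $\lambda$ is $(\frac1n,1-\frac1M)$.

An admissible $\lambda$ has $\ell\le\min(p-1,n-1)=M-1$ rows and $\lambda_1\le n-1$. Lemma~\ref{lem:ends} gives $I_\lambda\subset(\frac1n,1-\frac1M)$.

Conversely, $(n-1,1)$ is admissible because $2\le p-1$ and $n\geq 3$, and from $b=1$, $c=n$,
\[
I_{(n-1,1)}=\Bigl(\frac1n,\ \frac{N-1}{n(n-2)}\Bigr)=\Bigl(\frac1n,\ \frac{n+1}{2n}\Bigr).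
\]
Next let $R=M-1$, so $2\le R\le n-1$, write $n=Ru+v$ with $0\le v<R$ and $u\ge1$, and let $\lambda$ have $u$ columns of length $R$ and one of length $v$. It has $R\le p-1$ rows, $v$ of length $u+1$ and $R-v$ of length $u$, and it is admissible. Counting pairs of boxes in a common row gives
\[
b_{\lambda'}=v\binom{u+1}2+(R-v)\binom u2=R\binom u2+uv ,
\]
and counting pairs in different columns gives $N-b_\lambda=R^2\binom u2+Ruv=R\,b_{\lambda'}$. Hence $2N-c_\lambda=N-b_\lambda+b_{\lambda'}=(R+1)b_{\lambda'}$, and the right endpoint of $I_\lambda$ is $\frac R{R+1}=1-\frac1M$. Its left endpoint is at most $\frac12$. A point of $(\frac1n,1-\frac1M)$ outside $I_{(n-1,1)}$ is at least $\frac{n+1}{2n}>\frac12$, so it lies in $I_\lambda$.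
\end{proof}

For $p\ge n$ the second partition is $(2,1^{n-2})$, and the case $k=0$ of Proposition~\ref{prop:lambda} for it is Theorem~\ref{thm:A}.

\section{The pairs $(n,p)$: proof of Theorem~\ref{thm:C}}\label{sec:pairs}

With $k=0$, condition \eqref{eq:RX} at level $q$ says that $nm$ lies in the window $q\le nm<\frac{n+1}2(q-1)$. The ends of the window have ratio close to $\frac{n+1}2$, while consecutive levels have ratio $p$. So the windows overlap for large $q$ when $n+1>2p$, and leave gaps when $n+1\le2p$. This is the source of the threshold.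

\subsection*{The case $2p\le n$}
For $m=0$ the series agree, so there is nothing to prove. Let $m\ge1$ and let $q=p^a$ be the largest power of $p$ with $q\le nm$. Then $a\ge1$ because $nm\ge 2p$, and $nm\le pq-1$. Take $k=0$, $r=m$. The first inequality of \eqref{eq:RX} holds, and we need $2nm<(n+1)(q-1)$.

If $q\ge n$, then $2nm\le2pq-2\le nq-2<nq+(q-n)-1=(n+1)(q-1)$.

If $q<n$, consecutive windows need not overlap, and we use that $nm$ is a multiple of $n$. It suffices to show $2m\le q-1$, since then $2nm\le n(q-1)<(n+1)(q-1)$. For $a=1$ we have $nm<p^2\le pn/2$, so $2m<p$ and $2m\le q-1$. For $a\ge2$ we have $nm<pq<pn$, so $m\le p-1$ and $2m\le(p+1)(p-1)\le q-1$.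

Thus \eqref{eq:RX} is solvable for every $m\ge1$, and the conjecture holds for $(n,p)$.

\subsection*{The case $n\le 2p-1$: a criterion}
Since $n\ge4$, the prime $p$ is odd. We look for $m<q$ in the gap between the windows of $q$ and $pq$. Call a residue $r'$ modulo a level $q'$ \emph{safe} if $nr'\le q'-1$ or $2nr'\ge(n+1)(q'-1)$, so that \eqref{eq:RX} fails at level $q'$ exactly when $m\bmod q'$ is safe. The residues $0$ and $q'-1$ are always safe.

\begin{lemma}\label{lem:crit}
Let $n\ge4$, $p$ odd, $M=\min(p,n)$, $q=p^a$ with $a\ge1$. Suppose that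
\begin{enumerate}
\item[(i)] $2nm\ge(n+1)(q-1)$,
\item[(ii)] $m<(1-\frac1M)(q-1)$,
\item[(iii)] $nm\le pq-1$,
\item[(iv)] $m\bmod q'$ is safe for every level $q'$ with $1<q'<q$.
\end{enumerate}
Then $m$ is a counterexample to the conjecture for $(n,p)$. If $p\ge n$, then {\rm(iii)} follows from {\rm(ii)}, and the conclusion does not depend on Theorem~\ref{thm:FV}.
\end{lemma}

\begin{proof}
By (i), $m\ge\frac{n+1}{2n}(q-1)$, which exceeds both $\frac{q-1}n$ and $\frac{n-1}{2n}(q-1)$. With (ii) this gives \eqref{eq:E} for $k=0$, so the series differ by Theorem~\ref{thm:B}; if $p\ge n$, then $M=n$ and Theorem~\ref{thm:A} suffices. By (ii), $m<q$, so $m$ is its own residue at all levels $q'\ge q$. It is safe at level $q$ by (i) and at levels $q'\ge pq$ by (iii). Lower levels are covered by (iv), and \eqref{eq:RX} never holds at level $1$. If $p\ge n$, then $nm\le p(q-1)\le pq-1$.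
\end{proof}

To obtain infinite families we fix the leading base-$p$ digits of $m$, which control (i)--(iii), and append $j$ digits all equal to $p-1$ or all equal to $0$. Then $m\equiv-1$ or $0$ modulo $p^j$, so the residues at all levels dividing $p^j$ are safe. Different $j$ give different $m$. The five cases below cover all pairs with $4\le n\le2p-1$, and the first four cover $n\le 2p-2$.

\subsection*{Case $p\ge n$, $(n,p)\ne(4,5)$}
Here $M=n$ and $p\ge5$. We first find an integer $m_0$ satisfying (i) and (ii) for $q=p$: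
\[
(n+1)(p-1)\le2nm_0,\qquad nm_0<(n-1)(p-1).
\]
These conditions place $m_0$ in a half-open interval of length $\frac{(n-3)(p-1)}{2n}$, which contains an integer if the length is at least $1$. For $n\ge6$ this holds because $(n-3)(p-1)\ge(n-3)(n-1)\ge2n$, the last inequality being $n^2-6n+3\ge0$. For $n=5$, $p\ge7$ the length is at least $\frac{12}{10}$, and for $n=4$, $p\ge11$ it is at least $\frac{10}8$. For $(5,5)$ take $m_0=3$, with $24\le30$ and $15<16$; for $(4,7)$ take $m_0=4$, with $30\le32$ and $16<18$.

For $j\ge0$ put $m=p^j(m_0+1)-1$ and $q=p^{j+1}$. With $\bar m_0=p-1-m_0$ we have $q-1-m=p^j\bar m_0$, and the conditions on $m_0$ become $2n\bar m_0\le(n-1)(p-1)$ and $n\bar m_0>p-1$, that is, $n\bar m_0\ge p$. Multiplying by $p^j$ gives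
\[
2n(q-1-m)\le(n-1)(q-p^j)\le(n-1)(q-1),\qquad n(q-1-m)\ge q>q-1,
\]
which are (i) and (ii). All levels below $q$ divide $p^j$ and $m\equiv-1\pmod{p^j}$, so (iv) holds.

\subsection*{Case $(n,p)=(4,5)$}
No $m_0$ exists, since $20\le8m_0$ and $4m_0<12$ are incompatible, so we start from two digits. For $j\ge0$ put $m=16\cdot5^j-1$ and $q=5^{j+2}$. Then $8m=128\cdot5^j-8\ge125\cdot5^j-5=5(q-1)$ and $4m=64\cdot5^j-4<75\cdot5^j-3=3(q-1)$, which are (i) and (ii). At levels dividing $5^j$ the residue is $q'-1$. At level $5^{j+1}$ we have $m=3\cdot5^{j+1}+5^j-1$, so the residue is $5^j-1$, which is safe since $4(5^j-1)\le5^{j+1}-1$.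

\subsection*{Case $p<n\le2p-2$, $p\ge5$}
Here $M=p$. For $j\ge0$ put $m=p^j\,\frac{p+1}2$ and $q=p^{j+1}$. For (i), $2nm=nq+np^j\ge nq+q>(n+1)(q-1)$ since $n>p$. For (ii),
\[
\Bigl(1-\frac1p\Bigr)(q-1)-m=p^j\,\frac{p-3}2-1+\frac1p>0
\]
since $p\ge5$. For (iii), $nm\le(p-1)(p+1)p^j=pq-p^j\le pq-1$. At all levels below $q$ the residue is $0$.

\subsection*{Case $(n,p)=(4,3)$}
Here $M=3$. For $j\ge1$ put $m=2\cdot3^j-1$ and $q=3^{j+1}$. Then $8m=16\cdot3^j-8\ge15\cdot3^j-5=5(q-1)$ since $3^j\ge3$; next $m<2\cdot3^j-\frac23=\frac23(q-1)$; and $4m=8\cdot3^j-4\le3^{j+2}-1$. At all levels below $q$ the residue is $q'-1$.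

\subsection*{Case $n=2p-1$}
Here $M=p$ and $n+1=2p$. Conditions (i) and (iii) together say $pq-p\le nm\le pq-1$. The gap now contains only $p$ integers, however large $q$ is, and it must contain a multiple of $n=2p-1$, so $q$ has to be chosen with care. In terms of $\bar m=q-1-m$, the ratio $\bar m/q$ must be close to
\[
1-\frac pn=\frac{p-1}{2p-1}=\sum_{i\ge1}\frac{p-1}{2^i}\,p^{-i}.
\]
Write $p-1=2^vw$ with $w$ odd and $v\ge1$. The coefficients $\frac{p-1}{2^i}$ are integers for $i\le v$, and the next one is $\frac w2$, which we round down. So put $q=p^{v+1}$, $m=q-1-\bar m$, and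
\[
\bar m=\sum_{i=1}^v\frac{p-1}{2^i}\,p^{\,v+1-i}+\frac{w-1}2 .
\]
All coefficients lie in $[0,p-1]$, so this is the base-$p$ expansion of $\bar m$, and $0\le\bar m\le q-1$. Since $(2p-1)\,p^{v+1-i}/2^i=p^{v+2-i}/2^{i-1}-p^{v+1-i}/2^i$, the sum telescopes:
\[
n\sum_{i=1}^v\frac{p-1}{2^i}\,p^{\,v+1-i}=(p-1)\Bigl(q-\frac p{2^v}\Bigr)=(p-1)q-pw .
\]
Adding $n\frac{w-1}2=pw-p-\frac{w-1}2$ gives $n\bar m=(p-1)q-p-\frac{w-1}2$, and therefore
\[
nm=(2p-1)(q-1)-n\bar m=pq-p+\frac{w+1}2 .
\]
As $1\le w\le\frac{p-1}2$, we have $1\le\frac{w+1}2\le p-1$, so $nm$ lies in the gap and (i), (iii) hold. The leading digit gives $p\bar m\ge\frac{p-1}2\,q\ge q>q-1$, which is (ii).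

For (iv), let $q'=p^{a'}$ with $1\le a'\le v$, and let $\bar r=\bar m\bmod q'$. Then $r'=m\bmod q'$ equals $q'-1-\bar r$, because $q'$ divides $q$. The leading digit $\frac{p-1}2$ stands at $p^v$ and is discarded, so the digits of $\bar r$ are among $\frac{p-1}{2^i}$ with $i\ge2$ and $\frac{w-1}2$, all at most $\frac{p-1}4$. Hence $\bar r\le\frac{p-1}4(1+p+\dots+p^{a'-1})=\frac{q'-1}4$ and
\[
n\bar r\le\frac{2p-1}4\,(q'-1)\le(p-1)(q'-1).
\]
It follows that $nr'=(2p-1)(q'-1)-n\bar r\ge p(q'-1)$, that is, $2nr'\ge(n+1)(q'-1)$, so $r'$ is safe. For $p=3$ we get $q=9$, $\bar m=3$ and $(n,p,m)=(5,3,5)$; for $p=5$ we get $q=125$, $\bar m=2\cdot25+5=55$ and $(n,p,m)=(9,5,69)$.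

In each case Lemma~\ref{lem:crit} applies. This gives a counterexample for every pair with $4\le n\le2p-1$, and infinitely many when $n\le2p-2$, which completes the proof of Theorem~\ref{thm:C}. \qed

\begin{thebibliography}{9}

\bibitem{BEG}
Berest, Etingof and Ginzburg, \emph{Cherednik algebras and differential operators on quasi-invariants}, Duke Math. J. \textbf{118} (2003).

\bibitem{FV}
Felder and Veselov, \emph{Action of Coxeter groups on $m$-harmonic polynomials and Knizhnik--Zamolodchikov equations}, Mosc. Math. J. \textbf{3} (2003).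

\bibitem{WY}
Frank Wang and Eric Yee, \emph{Hilbert Series of $S_3$-Quasi-Invariant Polynomials in Characteristics 2, 3}, arXiv:2412.20673 (2024).

\end{thebibliography}
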